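# Blanks in the vertex coloring game

## 1. Two games, and connected graphs that need at most two colors

All graphs are finite and $k\in\mathbb N$. There are two players, Maker (she) and Breaker (he). They move alternately on a graph $G$ with a palette of $k$ colors, and Maker moves first.

**Definition (plain game).** A move colors an uncolored vertex so that no two adjacent vertices have the same color. Maker wins if the whole graph gets colored. Breaker wins if some uncolored vertex becomes impossible to color, that is, all $k$ colors appear on its neighbors. The *game chromatic number* $\chi_{\rm g}(G)$ is the least $k$ for which Maker has a winning strategy.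

**Definition (game with blanks).** The rules are the same, except that on each of his turns Breaker may, instead of coloring, put a *blank* on a vertex that has no color and no blank. A blanked vertex counts as played. It is never colored afterwards, it needs no color for Maker to win, and it forbids no color on its neighbors. Maker may not play blanks. Maker wins if every vertex ends up colored or blanked; Breaker wins if some unplayed vertex becomes impossible to color. The least $k$ for which Maker has a winning strategy is $\chi_{\rm gb}(G)$.

A vertex is *played* if it is colored or blanked. An unplayed vertex is *dead* if all $k$ colors appear on its neighbors. An unplayed vertex that is not dead can be colored, so a game goes on until either every vertex is played (Maker wins) or a dead vertex exists (Breaker wins).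

*Example.* Take the path $p_1p_2p_3p_4$ and two colors. If Maker opens at $p_2$ with color $1$, Breaker colors $p_4$ with $2$, and $p_3$ is dead. If she opens at $p_1$ with $1$, he colors $p_3$ with $2$, and $p_2$ is dead. The other openings are symmetric, so two colors do not suffice. With three colors no vertex can die, since all degrees are at most $2$. As one color is clearly too few, $\chi_{\rm g}(P_4)=3$.

For every graph $G$ with maximum degree $\Delta$,
$$\chi(G)\le\chi_{\rm g}(G)\le\chi_{\rm gb}(G)\le\Delta+1 .\tag{1}$$
The first inequality holds because a game won by Maker ends with a proper coloring. For the second, Breaker is never obliged to blank, so a winning strategy for Maker with blanks also wins the plain game with the same $k$. For the third, with $\Delta+1$ colors no vertex is ever dead.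

Here is a case in which blanks do nothing. A *star* is $K_{1,t}$ with $t\ge 0$.

**Lemma 1.** If $G$ is non-empty and connected and $\chi_{\rm g}(G)\le 2$, then $\chi_{\rm gb}(G)=\chi_{\rm g}(G)$.

*Proof.* If $\chi_{\rm g}(G)=1$, then $G$ has no edges by (1), so $\Delta=0$ and (1) gives $\chi_{\rm gb}(G)=1$.

Let $\chi_{\rm g}(G)=2$, and let Maker's winning strategy in the plain game with two colors open at $u$. Suppose some $v\ne u$ is not adjacent to $u$. Since $G$ is connected, at most one proper 2-coloring of $G$ agrees with the color on $u$. Breaker gives $v$ a color that disagrees with it (any color, if there is none). This is legal because $v$ has no colored neighbor. Now the coloring can never be completed, so Breaker wins, a contradiction. Hence $u$ is adjacent to all other vertices. As $\chi(G)\le 2$, the graph is bipartite, so the neighbors of $u$ are pairwise non-adjacent and $G$ is a star with center $u$. In the game with blanks and two colors, Maker colors $u$ first. Every other vertex has degree $1<2$ and is never dead, so Maker wins, and $\chi_{\rm gb}(G)=2$. $\square$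

What changes in general? Two hypotheses were used. *Connectedness* meant that Maker had to make the first move in the only component; with several components she may move elsewhere and leave the first move to Breaker. *Two colors* meant that a single color fixes the whole coloring of a component; with three colors nothing of the kind holds.

It is known that there are graphs with $\chi_{\rm gb}(G)>\chi_{\rm g}(G)$, and that if Breaker wins the game with blanks with $k+1$ colors then he also wins it with $k$ colors. (We shall not need the second fact: in each lower bound below we treat every smaller palette directly.) The question for these notes comes from Lawrence Hollom, "A note on monotonicity in Maker-Breaker graph colouring games", arXiv:2308.03528 (2023):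

> Is there a function $f\colon\mathbb N\to\mathbb N$ with $\chi_{\rm gb}(G)\le f(\chi_{\rm g}(G))$ for all graphs $G$?

## 2. The six-cycle with an extra vertex, and the failure of imitation

We drop connectedness first.

**Lemma 2.** $\chi_{\rm g}(K_1\sqcup C_6)=2$ and $\chi_{\rm gb}(K_1\sqcup C_6)=3$.

*Proof.* Let the cycle be $v_0v_1\cdots v_5$.

*Plain game, two colors.* Maker colors the vertex of $K_1$. Breaker must open the cycle, say at $v_0$ with color $1$. Maker gives the antipodal vertex $v_3$ the color $2$. These two colors agree with a proper 2-coloring of the cycle, and each of $v_1,v_5$ is adjacent to $v_0$ while each of $v_2,v_4$ is adjacent to $v_3$. So every later color is forced to agree with that 2-coloring, no vertex is ever dead, and Maker wins. With (1), $\chi_{\rm g}=2$.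

*Blanks, two colors.* If Maker opens on the cycle, Breaker gives the other color to a vertex at distance $2$; their common neighbor is dead. If Maker opens at $K_1$, Breaker blanks $v_0$. The unplayed vertices now form the path $v_1v_2v_3v_4v_5$, and Maker must color one of them, $v_i$. Breaker gives the other color to a vertex at distance $2$ *along this path*: to $v_3$ if $i\in\{1,5\}$, to $v_4$ if $i=2$, to $v_2$ if $i=4$, to $v_1$ if $i=3$. This is legal, since no neighbor of that vertex is colored. The vertex between the two is an unplayed vertex of the path which sees both colors, so it is dead. Thus Maker does not win with two colors. She does not win with fewer either, since $\chi_{\rm gb}\ge\chi_{\rm g}=2$. Finally $\chi_{\rm gb}\le\Delta+1=3$. $\square$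

The first idea for a positive answer is imitation. Maker has a winning strategy in the plain game. She runs an imaginary plain game alongside the real one. Whenever Breaker blanks a vertex, she imagines that he gave it some color that is legal in the imaginary game, and she answers by her strategy. Her own moves are legal in the real game, because the real game has fewer colored vertices than the imaginary one.

The cycle shows where this stops. Breaker blanks $v_0$; Maker imagines color $1$ on it and colors $v_3$ with $2$. Now Breaker colors $v_1$ with $1$. In the imaginary game this is illegal, because $v_0$ carries $1$ there. In the real game it is legal, and $v_2$ sees $1$ on $v_1$ and $2$ on $v_3$: dead. So imitation breaks when Breaker uses, next to a blank, the color that the blank was imagined to have. In the plain game, a color on $v_0$ keeps that color away from the neighbors of $v_0$ for the rest of the game; a blank uses up $v_0$ and keeps away nothing.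

One might hope that a few spare colors, their number depending only on $k$, repair this. They do not.

**Theorem 1.** For every $m\ge 2$ there is a finite bipartite graph $G$ with $\chi_{\rm g}(G)\le 3$ and $\chi_{\rm gb}(G)\ge m+1$. Hence no $f$ with $\chi_{\rm gb}\le f(\chi_{\rm g})$ exists.

**Theorem 2.** Over all non-empty finite graphs,
$$\{(\chi_{\rm g}(G),\chi_{\rm gb}(G))\}=\{(1,1),(2,2),(2,3),(2,4)\}\cup\{(a,b):3\le a\le b\}.$$
In particular, $\chi_{\rm g}(G)=2$ implies $\chi_{\rm gb}(G)\le 4$, and this is sharp.

So the answer to the question is no, and three is the exact threshold.

## 3. Good positions and reserved colors

Two tools serve all of Maker's strategies. The first lets us describe a strategy one component at a time.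

**Lemma 3.** Fix a graph, a palette and one of the two games. Suppose that for each component certain positions are called *good*, that the untouched position is good, and that the following hold.

* (a) In a good position no vertex of the component is dead, and the same holds after any one move of Breaker in the component from a good position.
* (b) After such a move of Breaker, either the component is again in a good position, or Maker has a legal move in it (a *reply*) that makes it good.
* (c) Whenever it is Maker's turn, all components are good and some vertex is unplayed, Maker has a legal move in some component that leaves this component good (a *free move*).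

Then Maker wins.

*Proof.* Maker keeps all components good at each of Breaker's turns. At the start all are good, and she makes a free move. Later, Breaker moves in one component $D$ and the others stay good. If $D$ is not good, she replies in $D$ by (b). If $D$ is good and some vertex is unplayed, she makes a free move by (c). By (a) there is never a dead vertex. Each move plays one vertex, so the game ends with every vertex played. $\square$

The second tool makes "a color that is kept away" precise.

**Definition (reserved color).** Let a component be bipartite with sides $X,Y$, and let $Z$ be one of the sides. A color $c$ is *reserved for $Z$* if $c$ is on no vertex of the other side, and every unplayed vertex of the other side has a neighbor colored $c$. A side is *secure* if it is fully played or has a reserved color.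

*Example.* In $C_6$ with $v_0$ colored $1$ and $v_3$ colored $2$, color $1$ is reserved for $\{v_0,v_2,v_4\}$: on the other side, $v_3$ has color $2$, and $v_1,v_5$ are neighbors of $v_0$. Likewise $2$ is reserved for $\{v_1,v_3,v_5\}$. If instead $v_0$ is blanked and $v_3$ is colored $2$, then $2$ is still reserved for the odd side, since $v_2,v_4$ are adjacent to $v_3$ and $v_0$ will never be colored; but nothing is reserved for the even side.

**Lemma 4.** If $c$ is reserved for $Z$, then it stays reserved for the rest of the game, and every unplayed vertex of $Z$ can receive $c$. In particular, a secure side stays secure and never contains a dead vertex.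

*Proof.* Every unplayed vertex of the other side has a neighbor colored $c$, so it can never be colored $c$. Hence $c$ never appears on the other side, and both conditions persist. The neighbors of a vertex of $Z$ lie on the other side, where $c$ does not occur. A side that is fully played stays so and has no unplayed vertex. $\square$

## 4. The graph $H_m$ and its two guards

We want a component in which one vertex, when colored, reserves a color for a large set $B$, so that in the plain game the component is easy no matter who colors that vertex. When this vertex is blanked, $B$ should be open to attack.

**Definition (the graphs $H_m$ and $G_{a,m}$).** Let $m\ge 2$ and $[m]=\{1,\dots,m\}$. The vertices of $H=H_m$ are $w$, $w'$,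
$$B=\{b_1,\dots,b_m\},\qquad A=\{a_{T,i}:\emptyset\ne T\subseteq[m],\ 1\le i\le 2m\}.$$
Put $X=A\cup\{w'\}$ and $Y=B\cup\{w\}$. The edges are: $a_{T,i}\sim b_j$ if and only if $j\in T$; $w$ is adjacent to all of $X$; $w'$ is adjacent to all of $Y$. (In particular $w\sim w'$.) So $H$ is connected and bipartite with sides $X,Y$. For $a\ge1$ let $G_{a,m}$ be the disjoint union of two copies of $H_m$ and a $K_a$.

*Example.* For $m=2$ we have $B=\{b_1,b_2\}$. There are four vertices adjacent to $b_1$ and $w$ only, four adjacent to $b_2$ and $w$ only, and four adjacent to $b_1,b_2,w$. With $w$ and $w'$ this makes $16$ vertices.

The role of the guards is immediate: if $w$ has color $c$, then $c$ is reserved for $Y$, because $w$ is adjacent to all of $X$. If $w'$ has color $c'$, then $c'$ is reserved for $X$.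

*Why two copies.* A single copy of $H$ would not do: $\chi_{\rm gb}(H_m)\le 3$ for every $m$. Maker opens by coloring $w$ with $c$, so $Y$ is secure. After Breaker's next move at most two colors are on $Y$, so no vertex of $X$ is dead. At least one of $w'$ and $a_{[m],1}$ is unplayed, and each of them is adjacent to all of $Y$. Maker colors it with a color not on $Y$, which is then reserved for $X$. Both sides are secure, and she wins by Lemma 4. With two copies, Maker's first move leaves one copy untouched, and there Breaker reaches $w$ first.

## 5. Three colors suffice without blanks

**Lemma 5.** If $k\ge3$ and $k\ge a$, then Maker wins the plain game on $G_{a,m}$ with $k$ colors.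

*Proof.* We apply Lemma 3. All positions of $K_a$ are good: its vertices have degree $a-1<k$, so none is ever dead. The good positions of a copy of $H$ are:

* $U$: untouched.
* $V_w$: $w$ colored, $w'$ uncolored, no vertex of $B$ colored.
* $V_{w'}$: $w'$ colored, $w$ uncolored, no vertex of $A$ colored.
* $S$: $w$ and $w'$ both colored.

**Step 1: position $S$.** In $S$ both sides have a reserved color, so no vertex is ever dead, and $S$ persists by itself.

**Step 2: replies from $U$.** After Breaker's move one vertex of the copy is colored, so none is dead, since $k\ge3$.

* He colors one of $w,w'$: Maker colors the other with a different color. This gives $S$.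
* He colors a vertex of $A$ with $d$: Maker colors $w$ with a color other than $d$. This gives $V_w$.
* He colors a vertex of $B$ with $d$: Maker colors $w'$ with a color other than $d$. This gives $V_{w'}$.

**Step 3: replies from $V_w$ and $V_{w'}$.** In $V_w$, and after Breaker's move from it, at most two vertices of $Y$ are colored: $w$ and perhaps one $b_j$. So vertices of $X$ see at most $2<k$ colors, and vertices of $Y$ can receive the color of $w$; no vertex is dead. If Breaker colored $w'$, the position is $S$ and no reply is needed. Otherwise Maker colors $w'$ with a color not on $Y$, which gives $S$. In $V_{w'}$ the argument is the same with the sides exchanged: at most two vertices of $X$ are colored after Breaker's move, vertices of $X$ can receive the color of $w'$, and if $w$ is still uncolored Maker colors it with a color not on $X$.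

**Step 4: free moves.** In $U$, color $w$; this gives $V_w$. In $V_w$ color $w'$ with a color other than that of $w$, and in $V_{w'}$ color $w$ with a color other than that of $w'$; this gives $S$, since in $V_w$ only $w$ is colored on $Y$, and in $V_{w'}$ only $w'$ is colored on $X$. In $S$ or in $K_a$, color any uncolored vertex. So every component with an uncolored vertex offers a free move, and Lemma 3 applies. $\square$

## 6. Nested attacks on the unplayed part of $B$

Now Breaker may blank $w$. After that, no vertex obstructs him from putting colors on $A$, and the sets $T$ allow him to attack exactly those $b_i$ that are still unplayed.

*The case $m=k=2$ by hand.* Breaker has blanked $w$ in an untouched copy of $H_2$. Suppose first that Maker's next move colors $b_1$, say red. Breaker colors some $a_{\{2\},i}$ red, so $b_2$ sees red. If Maker does not color $b_2$, Breaker colors another $a_{\{2\},i}$ blue and $b_2$ is dead. If she does, she must use blue, and then $w'$ sees red and blue: dead. (If she begins with $b_2$, exchange the indices.) Suppose instead that Maker's next move is not in $B$. Breaker colors some $a_{\{1,2\},i}$ red. Maker can now play at most one of $b_1,b_2$; if $b_l$ is unplayed afterwards, Breaker attacks the set $T$ of all indices of unplayed vertices of $B$ with blue, and $b_l$ is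 dead.

In the first line of play it mattered that Breaker attacked with the color Maker had just used on $b_1$. This is the rule in general: it forces Maker, if she tries to save $B$ by coloring it, to use a new color each time.

**Lemma 6.** For every $k\le m$, Breaker wins the game with blanks on $G_{a,m}$ with $k$ colors.

*Proof.* For $k=0$ every vertex is dead from the start. Let $k\ge1$.

**Step 1: the strategy.** After Maker's first move some copy $H$ is untouched; Breaker blanks its $w$. Number Maker's subsequent moves $1,2,\dots$ (wherever in $G_{a,m}$ they are made). Breaker's *attack $j$* is his answer to Maker's move $j$, for $1\le j\le k$. At attack $j$ let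
$$U_j=\{i: b_i\text{ is unplayed}\}.$$
If Maker's move $j$ colored a vertex of $B$ with a color $e_j\notin\{d_1,\dots,d_{j-1}\}$, let $d_j=e_j$. Otherwise let $d_j$ be any color not in $\{d_1,\dots,d_{j-1}\}$; one exists because $j\le k$. If $U_j\ne\emptyset$, Breaker colors an unplayed vertex $a_{U_j,i}$ with $d_j$. If a dead vertex appears at any time, Breaker has won, so we assume below that this has not happened before the moment considered.

**Step 2: the attacks are possible.** Before attack $j$, at most $j+(j-1)\le 2m-1$ vertices of $A$ have been played: at most $j$ by Maker and $j-1$ by Breaker. There are $2m$ vertices $a_{U_j,i}$, so one of them is unplayed. Its neighbors are the unplayed $b_i$ with $i\in U_j$ and the blanked $w$. None of them is colored, so the move is legal.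

**Step 3: what an attack achieves.** Since $U_1\supseteq U_2\supseteq\cdots$, an index $i\in U_j$ lies in each of $U_1,\dots,U_j$. So after attack $j$ every $b_i$ with $i\in U_j$ sees the $j$ distinct colors $d_1,\dots,d_j$.

**Step 4: the case $U_k\ne\emptyset$.** After attack $k$ some unplayed $b_i$ sees all $k$ colors, and Breaker wins.

**Step 5: the case $U_j=\emptyset$ for some $j\le k$.** Take the least such $j$. Breaker has played no vertex of $B$, and Maker's first move was not in $H$, so all $m$ vertices of $B$ were played in Maker's moves $1,\dots,j$. Hence $m\le j\le k\le m$, so $j=k=m$, and each of Maker's moves $1,\dots,m$ colored a vertex of $B$, with colors $e_1,\dots,e_m$.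

For $l\ge2$, the vertex colored at move $l$ was some $b_i$ with $i\in U_{l-1}$, so by Step 3 it saw $d_1,\dots,d_{l-1}$. Hence $e_l\notin\{d_1,\dots,d_{l-1}\}$ for all $l\le m$ (for $l=1$ the set is empty). By the choice of the attack colors, $d_l=e_l$ for all $l<m$. Therefore $e_l\notin\{e_1,\dots,e_{l-1}\}$ for all $l\le m$, and $e_1,\dots,e_m$ are distinct. So after Maker's move $m$ all $k=m$ colors appear on $B$. The vertex $w'$ is unplayed, because in $H$ Maker has played only in $B$ and Breaker only $w$ and vertices of $A$. As $w'$ is adjacent to all of $B$, it is dead. Breaker wins. $\square$

*Proof of Theorem 1.* Take $G=G_{1,m}$, which is bipartite. Lemma 5 with $k=3$ gives $\chi_{\rm g}(G)\le3$. By Lemma 6 Maker does not win the game with blanks with any $k\le m$, so $\chi_{\rm gb}(G)\ge m+1$. If $f$ existed, then $\max(f(0),f(1),f(2),f(3))\ge m+1$ for every $m\ge2$, which is impossible. $\blacksquare$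

## 7. Every pair $3\le a\le b$ occurs

The clique $K_a$ has been idle so far. It raises $\chi_{\rm g}$ to exactly $a$. To control $\chi_{\rm gb}$ exactly, we show that Lemma 6 is tight.

**Lemma 7.** If $m\ge2$ and $1\le a\le m+1$, then Maker wins the game with blanks on $G_{a,m}$ with $k=m+1$ colors.

*Proof.* We use Lemma 3. Vertices of $K_a$ have degree $a-1\le m<k$ and are never dead; all positions of $K_a$ are good. In a copy of $H$, let $x$ be the number of colored vertices of $X$ and $u$ the number of unplayed vertices of $B$. The good positions are:

* $U$: untouched.
* $V$: $w$ has a color $c$, and no vertex of $B$ is played.
* $W$: $w$ is blanked, and either $u=0$ or $x+u\le m-1$.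
* $S$: $w$ has a color $c$, and some vertex of $B$ is blanked or has color $c$.

**Step 1: position $S$ persists and never contains a dead vertex.** The color $c$ is reserved for $Y$, so vertices of $Y$ are never dead. A vertex of $X$ with at most $m$ neighbors sees at most $m<k$ colors. Any other vertex of $X$ has the neighborhood $B\cup\{w\}$, of size $m+1$. In it, some vertex of $B$ is blanked or has the color of $w$, so again at most $m$ colors are seen. The conditions defining $S$ are never undone.

**Step 2: while $w$ is blanked, no vertex of $X$ is dead.** It has at most $m<k$ neighbors other than $w$.

**Step 3: replies from $U$.** At most one vertex is colored after Breaker's move, so none is dead.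

* He blanks $w$: Maker colors any $b_j$. Then $x=0$ and $u=m-1$, which is $W$.
* He colors $w$ with $c$: Maker colors $b_1$ with $c$ (legal, since $w,b_1$ lie on the same side and no vertex of $X$ is colored). This is $S$.
* He colors a vertex of $B$ with $c$: Maker colors $w$ with $c$. This is $S$.
* He blanks a vertex of $B$: Maker colors $w$. This is $S$.
* He plays a vertex of $X$: Maker colors $w$ with a color different from the color of that vertex, if it has one. This is $V$.

**Step 4: replies from $V$.** In $V$ and after Breaker's move from it, vertices of $Y$ can receive $c$, and vertices of $X$ see at most $2<k$ colors; none is dead. If Breaker blanked a vertex of $B$ or colored it $c$, the position is $S$. Otherwise at most one vertex of $B$ is played. As $m\ge2$, Maker can color an unplayed vertex of $B$ with $c$; this is legal since $c$ is not on $X$. The position is $S$.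

**Step 5: replies from $W$.** In $W$ with $u\ge1$, unplayed vertices of $B$ see at most $x\le m-2$ colors and are not dead. Breaker's move raises $x$ by at most $1$ and does not raise $u$, so afterwards $u=0$ or $x+u\le m$. If $u\ge1$, unplayed vertices of $B$ see at most $x\le m-1<k$ colors, so they are not dead. Maker colors one of them, which lowers $u$ by $1$ and leaves $x$ alone; then $u=0$ or $x+u\le m-1$, which is $W$. If $u=0$, only vertices of $X$ can be unplayed, the position is $W$, and no reply is needed. By Step 2 no vertex of $X$ is dead in any of these positions.

**Step 6: free moves.** In $U$ color $w$, giving $V$. In $V$ color a vertex of $B$ with $c$, giving $S$. In $W$ with $u\ge1$ color an unplayed vertex of $B$; $x+u$ drops, so this stays in $W$. In $W$ with $u=0$, in $S$, or in $K_a$, color any unplayed vertex. Every component with an unplayed vertex offers a free move. $\square$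

**Corollary.** For all $3\le a\le b$, the graph $G=G_{a,b-1}$ has $\chi_{\rm g}(G)=a$ and $\chi_{\rm gb}(G)=b$.

*Proof.* Put $m=b-1\ge2$. Lemma 5 with $k=a$ gives $\chi_{\rm g}(G)\le a$, and $\chi_{\rm g}(G)\ge\chi(G)\ge a$. Lemma 6 gives $\chi_{\rm gb}(G)\ge m+1=b$. Since $a\le m+1$, Lemma 7 gives $\chi_{\rm gb}(G)\le b$. $\square$

## 8. What $\chi_{\rm g}(G)=2$ says about the components

Let $\chi_{\rm g}(G)=2$. Then $\chi(G)\le 2$, so $G$ is bipartite. A component with a vertex adjacent to all its other vertices is a star, since it is bipartite. All other components are called *non-star*; both sides of a non-star component have size at least $2$, because a connected bipartite graph with a side of size at most $1$ is a star.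

In this section the game is the plain game with two colors. We extract from the fact that Maker wins it as much structure as possible. The starting point is the argument of Lemma 1, now used inside one component.

**Lemma 8.** In the plain game with two colors on a bipartite graph $G$:

* (O) If at Breaker's turn a component $C$ has a colored vertex, and also an uncolored vertex $v$ with no colored neighbor, then Breaker wins.
* (O1) If Maker is the first to play in some non-star component, then Breaker wins.
* (O2) If Breaker is the first to play in a non-star component $C$, at $v$, then Breaker wins unless Maker replies at once at some $u\in C$ such that every vertex of $C\setminus\{u,v\}$ is adjacent to $u$ or $v$.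

*Proof.* (O) At most one proper 2-coloring of the connected graph $C$ agrees with the colored vertex. Breaker gives $v$ a color disagreeing with it, which is legal. The coloring can then never be completed, so Breaker wins.

(O1) If Maker plays first in $C$, at $u$, then some other vertex of $C$ is not adjacent to $u$. It has no colored neighbor, and (O) applies.

(O2) If Maker plays outside $C$, then (O) applies because $v$ is not adjacent to all other vertices of $C$. If she plays at $u\in C$ and some vertex of $C\setminus\{u,v\}$ is adjacent to neither $u$ nor $v$, then (O) applies to that vertex. $\square$

**Lemma 9.** Let $\chi_{\rm g}(G)=2$, suppose that $G$ has a non-star component, and let $s$ be the number of vertices in star components.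

* (N1) $s$ is odd.
* (N2) Every non-star component $C$ satisfies (P): for each $v\in C$ there is $u\in C\setminus\{v\}$ such that each vertex of $C\setminus\{u,v\}$ is adjacent to $u$ or $v$.
* (N3) If there are at least two non-star components, then all of them have even order.

*Proof.* In the strategies below Breaker has to move inside a prescribed region that contains an uncolored vertex. If such a vertex is dead he has already won; otherwise he can color it.

(N1) Suppose $s$ is even. Breaker answers each Maker move in the star components by a move in the star components. This is possible, because after each such Maker move an odd number of vertices there is uncolored. These components are finite, so eventually Maker is the first to play in a non-star component, and she loses by (O1). This contradicts $\chi_{\rm g}(G)=2$.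

(N2) By (O1), Maker's winning strategy starts in a star component. Breaker may then open $C$ at any chosen $v$, and by (O2) the required $u$ exists.

(N3) Suppose that $C$ is non-star of odd order and $C'$ is another non-star component. Maker's first move is in a star component. Breaker opens $C$, and by (O2) Maker must reply in $C$. Let $Z$ be the set of uncolored vertices in $C$ and in the star components. Then
$$|Z|=(s-1)+(|C|-2),$$
which is odd by (N1). Breaker plays in $Z$, leaving an even number, and from then on answers each Maker move in $Z$ by a move in $Z$. Eventually Maker is the first to play in a non-star component other than $C$, and she loses by (O1), a contradiction. $\square$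

**Reading off the shape of a component.** Let $C$ be non-star with sides $X,Y$ and satisfy (P). Call $C$ of *type I* if some side has size $2$, and of *type II* if $|X|,|Y|\ge3$. Call a vertex *full* if it is adjacent to the whole opposite side.

Let $C$ be of type II, and apply (P) to $v\in X$. If $u$ were in $X$, a third vertex of $X$ would be adjacent to neither $u$ nor $v$. So $u\in Y$. The vertices of $Y\setminus\{u\}$ are not adjacent to $u$, so $Y\setminus\{u\}\subseteq N(v)$; likewise $X\setminus\{v\}\subseteq N(u)$. Hence either $u\sim v$ and both are full, or $v$ misses exactly $u$ on the opposite side and $u$ misses exactly $v$. The same holds, with sides exchanged, for $v\in Y$. So every vertex misses at most one vertex of the opposite side. The non-adjacent pairs with one vertex on each side form a matching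
$$\{a_ib_i\}_{i=1}^r,\qquad a_i\in X,\ b_i\in Y,$$
and all other vertices are full. If one side contains a full vertex $v$, then its partner $u$ is a full vertex on the other side. So there are full vertices on both sides (we call $C$ *mixed*) or on neither (we call $C$ *pure*). A pure component has even order $2r$.

*Examples.* $C_4$ is of type I. $C_6$ is pure with $r=3$: each vertex misses exactly its antipode. $K_{3,3}$ is mixed with $r=0$.

* (N4) *If $G$ (as in Lemma 9) has a pure component $C'$, then $|V(G)|$ is odd.* By (N1), $s$ is odd. If $|V(G)|$ were even, the orders of the non-star components would have an odd sum, so some non-star component would have odd order. It would differ from $C'$, which has even order, and this contradicts (N3).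

## 9. Four colors against blanks when $\chi_{\rm g}(G)=2$

**Lemma 10.** If $\chi_{\rm g}(G)=2$, then $\chi_{\rm gb}(G)\le4$.

We play the game with blanks with four colors and apply Lemma 3, treating stars, type I and type II in turn. If $G$ has non-star components, the structure of Section 8 is available; if not, only stars occur.

**Step 1: stars.** Fix a center in each star, that is, a vertex adjacent to all its other vertices, and call the other vertices leaves. Good positions: the center is played, or the whole star is unplayed. Leaves have degree at most $1$ and are never dead. If Breaker plays a leaf of an unplayed star, the center sees at most one color, and Maker replies by coloring the center. Any other move of Breaker from a good position leaves the position good. Free moves: color the center of an unplayed star; if the center is played, color any unplayed leaf.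

**Step 2: type I.** Let $X$ be a side of size $2$ and $Y$ the other side. Vertices of $Y$ have degree at most $2$ and are never dead. Good positions: $X$ is fully played, or
$$\#\{\text{colored vertices of }Y\}\le\#\{\text{played vertices of }X\}.$$
If $X$ is not fully played in a good position, at most one vertex of $Y$ is colored, and after Breaker's move at most two. So vertices of $X$ see at most two colors and are not dead. If $X$ is still not fully played, Maker replies by coloring an unplayed vertex of $X$: Breaker's move raised the left side by at most $1$, and this reply raises the right side by $1$, so the position is good. Free moves: color an unplayed vertex of $X$ if there is one (this keeps the inequality); otherwise color any unplayed vertex.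

**Step 3: type II, how colors become reserved.** We use the notation $a_i,b_i$ of Section 8.

* (F1) If a full vertex of a side $Z$ is colored $c$, then $c$ is reserved for $Z$, since that vertex is adjacent to all of the other side.
* (F2) If $a_i$ is colored $c$, and $b_i$ is played but not colored $c$, then $c$ is reserved for $X$: all vertices of $Y\setminus\{b_i\}$ are adjacent to $a_i$, so none of them has color $c$, and the unplayed ones have a neighbor colored $c$. Symmetrically, with $a_i,b_i$ and $X,Y$ exchanged.

Note that in (F2) the vertex $b_i$ may be blanked.

**Step 4: type II, the good positions.**

* $G_0$: untouched.
* $G_1$: both sides are secure.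
* $G_2(Y)$: a color $e$ is reserved for $Y$, and all colored vertices of $Y$ have color $e$.
* $G_3(Y)$: a color $e$ is reserved for $Y$, at most two colors (one being $e$) appear on $Y$, and for some $i$ the vertex $b_i$ has color $e$ and $a_i$ is unplayed. We call $a_i$ the *witness*.
* $G_2(X)$ and $G_3(X)$: the same with the sides exchanged.

In $G_2(Y)$ and $G_3(Y)$ the side $Y$ is secure, and Maker's problem is to secure $X$. The witness in $G_3(Y)$ is a threat: as soon as anyone colors it, with a color necessarily different from $e$, (F2) secures $X$.

**Step 5: no dead vertices.** By Lemma 4, $G_1$ persists and never contains a dead vertex. In $G_0$ and after one move from it, at most one vertex is colored. In $G_2(Y)$ and $G_3(Y)$, and after one Breaker move from them, vertices of $Y$ can receive $e$, and at most $3$ colors are on $Y$, so with four colors no vertex of $X$ is dead. The positions $G_2(X),G_3(X)$ are symmetric.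

**Step 6: replies from $G_0$.** Let Breaker's move be in $X$; moves in $Y$ are symmetric.

* A full vertex is colored $d$. The component is mixed, so $Y$ has a full vertex; Maker colors it with $e\ne d$. By (F1) for both sides, this is $G_1$.
* A full vertex is blanked. Maker colors a full vertex of $Y$ with some $e$. By (F1), this is $G_2(Y)$.
* $a_i$ is colored $d$. Maker colors $b_i$ with $e\ne d$; this is legal, as its neighbors are uncolored. By (F2), $d$ is reserved for $X$ and $e$ for $Y$: this is $G_1$.
* $a_i$ is blanked. Maker colors $b_i$ with some $e$. Since $a_i$ is played and not colored $e$, (F2) shows that $e$ is reserved for $Y$: this is $G_2(Y)$.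

**Step 7: replies from $G_2(Y)$.** After Breaker's move at most two colors are on $Y$. Apply the first rule that fits.

1. $X$ is secure: the position is $G_1$, and no reply is needed.
2. Some $b_i$ is played and $a_i$ is unplayed: color $a_i$ with a color not on $Y$. This is legal, the color differs from that of $b_i$ (if any), and by (F2) it is reserved for $X$. This is $G_1$.
3. $X$ has an unplayed full vertex: color it with a color not on $Y$. By (F1) this is $G_1$.
4. Otherwise $X$ is not secure, hence not fully played, and since rules 2 and 3 do not fit, some $a_i$ is unplayed with $b_i$ unplayed. Color $b_i$ with $e$, which is legal as $e$ is reserved for $Y$. At most two colors are on $Y$, one being $e$, so this is $G_3(Y)$ with witness $a_i$.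

**Step 8: replies from $G_3(Y)$.** After Breaker's move at most three colors are on $Y$, so one color is not on $Y$.

1. $X$ is secure: the position is $G_1$.
2. Otherwise, some $b_j$ is played and $a_j$ is unplayed: color $a_j$ with a color not on $Y$. By (F2) this is $G_1$.
3. Otherwise the witness $a_i$ must have just been played, since $b_i$ is played and rule 2 does not fit. It was not colored: color $e$ was impossible, since $e$ is reserved for $Y$, and any other color would be reserved for $X$ by (F2), because $b_i$ has color $e$; then rule 1 would fit. So $a_i$ was blanked, and still at most two colors, one being $e$, are on $Y$. If $X$ has an unplayed full vertex, color it with a color not on $Y$; by (F1) this is $G_1$. If not, then, since $X$ is not fully played and rule 2 does not fit, some $a_j$ and $b_j$ are both unplayed. Color $b_j$ with $e$; this is $G_3(Y)$ with witness $a_j$.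

The positions $G_2(X)$ and $G_3(X)$ are treated symmetrically.

**Step 9: free moves in type II.** Suppose the component has an unplayed vertex.

* $G_0$, mixed: color a full vertex of $X$. By (F1) this is $G_2(X)$.
* $G_1$: color any unplayed vertex; by Lemma 4 it can be colored, and $G_1$ persists.
* $G_2(Y)$: if $X$ is secure, the position is $G_1$, treated above. Otherwise apply rules 2–4 of Step 7, which used only that at most two colors are on $Y$ and that $e$ is reserved for $Y$.
* $G_3(Y)$: if $X$ is secure, the position is $G_1$. Otherwise color the witness $a_i$ with a color not on $Y$ (at most two are on $Y$); by (F2) this is $G_1$.
* $G_2(X)$ and $G_3(X)$: symmetric.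

Thus every component that is good and has an unplayed vertex offers a free move, with one exception: an untouched *pure* component.

**Step 10: a free move always exists when needed.** We verify (c) of Lemma 3. Suppose it is Maker's turn, all components are good, and some vertex is unplayed. We need an unplayed vertex outside the untouched pure components. This is clear if $G$ has no pure component. If it has one, $|V(G)|$ is odd by (N4). At Maker's turn an even number of vertices has been played, so the number of unplayed vertices is odd. The untouched pure components together contain an even number of vertices. Hence some unplayed vertex lies outside them.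

By Lemma 3 Maker wins with four colors. This proves Lemma 10. $\square$

## 10. A graph with $\chi_{\rm g}=2$ that needs four colors against blanks

Let $C$ be the bipartite graph with sides
$$\{w',a_1,a_2,a_3,a_4\}\qquad\text{and}\qquad\{w_1,w_2,w_3,b_1,b_2,b_3,b_4\},$$
complete except that $a_i\not\sim b_i$ for each $i$. We call the second side the $Y$-side. In the language of Section 8, $C$ is mixed with $r=4$, and $|C|=12$. Let $G=K_1\sqcup C\sqcup C'$ with $C'\cong C$.

**Lemma 11.** $\chi_{\rm g}(G)=2$ and $\chi_{\rm gb}(G)=4$.

*Proof.*

**Step 1: two colors suffice without blanks.** Maker colors the vertex of $K_1$ and from then on replies in the copy where Breaker moved; this is possible by parity, as both copies have even order, provided that no vertex is dead. When Breaker opens a copy at $a_i$, $b_i$, $w'$ or $w_j$, Maker replies at $b_i$, $a_i$, $w_1$ or $w'$ respectively, with the other color. The two vertices lie on opposite sides, so their colors agree with a proper 2-coloring of the copy. Every other vertex of the copy is adjacent to one of the two: $a_i$ is adjacent to all of the $Y$-side but $b_i$, and $b_i$ to all of the other side but $a_i$, while $w'$ and every $w_j$ are full. So all later colors are forced to agree with this 2-coloring, and no vertex is ever dead. Maker wins, and $\chi_{\rm g}(G)=2$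 by (1).

**Step 2: Breaker's opening, and who must move first in $C$.** Now we play with blanks and $k\in\{2,3\}$ colors. After Maker's first move one copy is untouched; call it $C$. The set $O$ of vertices outside $C$ has $13$ elements, one of which is played, so $12$ are unplayed. Breaker blanks $w'\in C$. From now on he answers each Maker move in $O$ by blanking a vertex of $O$. This is possible, since after each such Maker move an odd number of vertices of $O$ is unplayed. He answers moves in $C$ inside $C$. So Maker must be the first to color a vertex of $C$, and as long as Breaker has not won she must eventually move in $C$ again.

**Step 3: two colors.** Let $k=2$. Maker's first move in $C$ colors some $z$. If $z$ is on the $Y$-side, Breaker gives another vertex $z'$ of the $Y$-side the other color. Each of $z,z'$ misses at most one of $a_1,\dots,a_4$, so some unplayed $a_i$ is adjacent to both and is dead. If $z=a_i$, Breaker gives another $a_l$ the other color, and $w_1$ is dead. His move is legal, since no neighbor is colored. With fewer than two colors Maker does not win, since $\chi_{\rm gb}\ge\chi_{\rm g}=2$.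

**Step 4: three colors, Maker starts in $C$ at some $w_j$.** Let $k=3$, and let Maker's first move in $C$ color $w_j$ with $c$. Breaker colors some $w_h$, $h\ne j$, with $d\ne c$; no neighbor of $w_h$ is colored. All $a_i$ now see $c$ and $d$. Let $f$ be the third color, and consider Maker's next move in $C$.

* She colors $a_i$, necessarily with $f$. Breaker colors $b_i$ with $f$; this is legal, as $a_i\not\sim b_i$ and the neighbors of $b_i$ (the other $a_l$ and the blanked $w'$) are uncolored. Each $a_l$ with $l\ne i$ is adjacent to $b_i$ and sees $c,d,f$: dead.
* She puts $f$ on a vertex of the $Y$-side. That vertex is adjacent to at least three of the $a_l$, which are then dead.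
* She colors a vertex of the $Y$-side with $c$ or $d$. Breaker colors an unplayed $b_l$ with $f$, which is legal as no $a_i$ is colored. The $a_i$ with $i\ne l$ are dead.

**Step 5: three colors, Maker starts in $C$ at some $a_i$ or $b_i$.** By symmetry let the index be $1$, and let the color be $c$. Breaker colors the other one of $a_1,b_1$ with $c$; they are not adjacent, and no neighbor of the vertex he colors is colored. Now every unplayed vertex of $C$ sees $c$, since it is adjacent to $a_1$ or to $b_1$. So Maker's second move in $C$ uses a color $d\ne c$. Let $f$ be the remaining color.

* She colors some $w_j$ with $d$. Breaker colors another $w_h$ with $f$; its only colored neighbor is $a_1$, of color $c$. Now $a_2$ sees $c$ on $b_1$, $d$ on $w_j$ and $f$ on $w_h$: dead.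
* She colors some $a_i$ or $b_i$ with $d$, by symmetry with $i=2$. Breaker colors the other one of $a_2,b_2$ with $d$. This is legal, since they are not adjacent and the only other colored vertices of $C$ are $a_1,b_1$, of color $c$. Now every unplayed vertex of $C$ sees both $c$ and $d$, so Maker's third move in $C$ uses $f$. If it is on the $Y$-side, at some $w_j$, $b_3$ or $b_4$, that vertex is adjacent to $a_3$ or $a_4$, which is then dead. If it is at $a_i$ with $i\in\{3,4\}$, Breaker colors $b_i$ with $f$. This is legal: the colored neighbors of $b_i$ are $a_1$ and $a_2$, with colors $c$ and $d$. The other one of $a_3,a_4$ is adjacent to $b_1,b_2,b_i$ and sees $c,d,f$: dead.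

Apart from $w'$, the vertices of $C$ are the $w_j,a_i,b_i$, so Steps 4 and 5 cover all cases, and Breaker wins with three colors. Hence $\chi_{\rm gb}(G)\ge4$. By Step 1 and Lemma 10, $\chi_{\rm gb}(G)=4$. $\square$

## 11. The list of pairs

*Proof of Theorem 2.*

**Step 1: no other pair occurs.** Let $G$ be non-empty; then $\chi_{\rm g}(G)\ge1$. If $\chi_{\rm g}(G)=1$, then $\chi(G)=1$, so $G$ has no edges, and $\chi_{\rm gb}(G)=1$ by (1). If $\chi_{\rm g}(G)=2$, then $2\le\chi_{\rm gb}(G)\le4$ by (1) and Lemma 10. If $\chi_{\rm g}(G)=a\ge3$, then $\chi_{\rm gb}(G)\ge a$ by (1).

**Step 2: all listed pairs occur.** The pair $(1,1)$ is that of $K_1$. The pair $(2,2)$ is that of $K_2$, since $\chi(K_2)=2=\Delta(K_2)+1$ and (1) applies. The pair $(2,3)$ is that of $K_1\sqcup C_6$ by Lemma 2, and $(2,4)$ is that of $K_1\sqcup C\sqcup C'$ by Lemma 11. The pairs $(a,b)$ with $3\le a\le b$ occur by the Corollary in Section 7. $\blacksquare$
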